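\title{A properly continuous weak selection does not imply weak orderability}

\begin{abstract}
A weak selection for a space $X$ chooses a point from every one- or two-point subset of $X$. It defines a total, possibly non-transitive relation on $X$, and the open rays of this relation generate the selection topology. We construct a zero-dimensional, locally compact, first countable space of cardinality $\mathfrak c$ whose topology is the selection topology of a continuous weak selection and which has no coarser orderable topology. Thus a space with a properly continuous weak selection need not be weakly orderable. The proof has two independent parts: every zero-dimensional space with a continuous weak selection acquires a properly continuous one when isolated points are added, and a diagonal construction over all linear orders on a countable tree gives a zero-dimensional space with a continuous weak selection that is not weakly orderable. Countable spaces are never counterexamples.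
\end{abstract}

\section{Introduction}\label{sec:intro}

All spaces are Hausdorff. For a set $X$ let $\mathcal F_2(X)=\{S\subset X:1\le|S|\le2\}$. A \emph{weak selection} for $X$ is a map $\sigma:\mathcal F_2(X)\to X$ with $\sigma(S)\in S$ for every $S$. We write $x<_\sigma y$ if $x\ne y$ and $\sigma(\{x,y\})=x$. For distinct $x,y$ exactly one of $x<_\sigma y$ and $y<_\sigma x$ holds, and every relation with this property (a \emph{tournament} on $X$) comes from a unique weak selection. The basic example is $\sigma=\min$ for a linear order; a general weak selection is a linear order without transitivity, and the smallest one that is not an order is the cyclic triple $0<_\sigma1<_\sigma2<_\sigma0$.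

There are two ways to tie $\sigma$ to a topology. First, if $X$ is a space, then $\mathcal F_2(X)$ carries the \emph{Vietoris topology}, which has as a base the sets
\[
\langle W_1,\dots,W_n\rangle=\{S\in\mathcal F_2(X): S\subset W_1\cup\dots\cup W_n \text{ and } S\cap W_i\neq\emptyset \text{ for all } i\}
\]
with $W_1,\dots,W_n$ open in $X$, and $\sigma$ is \emph{continuous} if it is continuous for this topology. Second, $\sigma$ generates a topology of its own, on the pattern of the open interval topology of a linear order: the \emph{selection topology} $\mathcal T_\sigma$ has as a subbase the \emph{open rays}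
\[
(\leftarrow,x)_\sigma=\{y\in X:y<_\sigma x\},\qquad (x,\rightarrow)_\sigma=\{y\in X:x<_\sigma y\},\qquad x\in X.
\]
A weak selection $\sigma$ for a space $X$ is \emph{properly continuous} if $\mathcal T_\sigma$ is coarser than (that is, contained in) the topology of $X$ and $\sigma$ is continuous with respect to $\mathcal T_\sigma$. Finally, $X$ is \emph{weakly orderable} if there is a linear order on $X$ whose open interval topology is coarser than the topology of $X$; equivalently, a linear order all of whose open rays are open in $X$. By Lemma~\ref{lem:basic} below,
\begin{align*}
X \text{ is weakly orderable}&\implies X\text{ has a properly continuous weak selection}\\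
&\implies X\text{ has a continuous weak selection.}
\end{align*}
The following question is posed in \cite{Gutev}.

\begin{quote}
\emph{Let $X$ be a space that has a properly continuous weak selection. Is $X$ weakly orderable?}
\end{quote}

There are reasons to expect a positive answer. Proper continuity is a real strengthening of continuity (Example~\ref{ex:notproper}). It reproduces the definition of weak orderability with transitivity deleted: the coarser topology is generated by rays, it is regular (Lemma~\ref{lem:regular}), and the relation is continuous in it. For countable spaces the answer is positive (Theorem~\ref{thm:countable}). In general, however, the answer is negative, even if $\mathcal T_\sigma$ is required to be the whole topology. A space is \emph{zero-dimensional} if it has a base of clopen sets, and $\mathfrak c=2^{\aleph_0}$.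

\begin{theorem}\label{thm:main}
There are a zero-dimensional, locally compact, first countable space $Y$ with $|Y|=\mathfrak c$ and a weak selection $\sigma$ for $Y$ such that $\mathcal T_\sigma$ is the topology of $Y$ and $\sigma$ is continuous, but $Y$ is not weakly orderable.
\end{theorem}

The reason is an asymmetry. Weak orderability passes to subspaces, while proper continuity can be obtained by enlarging the space. We write $X\sqcup D$ for the topological sum.

\begin{theorem}\label{thm:isolated}
Let $X$ be a zero-dimensional space with a continuous weak selection. Then there are a discrete space $D$ and a weak selection $\sigma'$ for $Y=X\sqcup D$ such that $\mathcal T_{\sigma'}$ is the topology of $Y$ and $\sigma'$ is continuous. In particular, $\sigma'$ is properly continuous.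
\end{theorem}

It then remains to find a zero-dimensional space that separates the first property above from the third.

\begin{theorem}\label{thm:psi}
There is a zero-dimensional, locally compact, separable, first countable space $X_0$ with $|X_0|=\mathfrak c$ that has a continuous weak selection but is not weakly orderable.
\end{theorem}

The existence of a separable locally compact space that has a continuous weak selection and is not weakly orderable is due to Hru\v{s}\'ak and Mart\'{\i}nez-Ruiz \cite{HM}. The proof of Theorem~\ref{thm:psi} given here is self-contained.

Both proofs turn on the cyclic triple. In Section~\ref{sec:isolated}, where Theorem~\ref{thm:isolated} is proved and Theorem~\ref{thm:main} is deduced, it makes points isolated in the selection topology. In Sections~\ref{sec:plan}--\ref{sec:space}, which prove Theorem~\ref{thm:psi}, it prevents a linear order from imitating a weak selection.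

\section{Continuity and the selection topology}\label{sec:basic}

For sets $U,V\subset X$ we write $U<_\sigma V$ if $s<_\sigma t$ for all $s\in U$ and $t\in V$; such sets are disjoint. The Vietoris topology is used only through the following criterion.

\begin{lemma}\label{lem:criterion}
A weak selection $\sigma$ for a space $X$ is continuous if and only if for all $x<_\sigma y$ there are open sets $U\ni x$ and $V\ni y$ with $U<_\sigma V$.
\end{lemma}

\begin{proof}
Let $\sigma$ be continuous and $x<_\sigma y$. Take disjoint open sets $U_0\ni x$ and $V_0\ni y$, and a basic neighborhood $\langle W_1,\dots,W_n\rangle$ of $\{x,y\}$ that $\sigma$ maps into $U_0$. Let $U$ be the intersection of $U_0$ with the sets $W_i$ that contain $x$, and $V$ the intersection of $V_0$ with the sets $W_i$ that contain $y$. If $s\in U$ and $t\in V$, then $\{s,t\}\in\langle W_1,\dots,W_n\rangle$, so $\sigma(\{s,t\})\in U_0$. Since $t\notin U_0$, we get $s<_\sigma t$.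

Conversely, assume the condition and let $W\ni\sigma(S)$ be open. If $S=\{x\}$, then $\sigma$ maps $\langle W\rangle$ into $W$. If $S=\{x,y\}$ with $x<_\sigma y$, take $U,V$ as in the condition. Every member of $\langle U\cap W,V\rangle$ has the form $\{s,t\}$ with $s\in U\cap W$ and $t\in V$, and $\sigma$ maps it to $s\in W$.
\end{proof}

To apply the criterion to $\mathcal T_\sigma$ we need to know that $\mathcal T_\sigma$ is Hausdorff. More is true, and transitivity plays no role.

\begin{lemma}\label{lem:regular}
For every weak selection $\sigma$ for a set $X$, the topology $\mathcal T_\sigma$ is $T_1$ and regular, hence Hausdorff.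
\end{lemma}

\begin{proof}
Points are closed because $X\setminus\{x\}=(\leftarrow,x)_\sigma\cup(x,\rightarrow)_\sigma$. For regularity it suffices to find, for each point $x$ and each ray $W\ni x$, a set $G\in\mathcal T_\sigma$ with $x\in G\subset\overline G\subset W$; for a finite intersection of rays one intersects the corresponding sets $G$. Reversing the relation $<_\sigma$ exchanges left and right rays and does not change $\mathcal T_\sigma$, so we may assume that $W=(\leftarrow,y)_\sigma$ and $x<_\sigma y$.

Suppose that $x<_\sigma w<_\sigma y$ for some $w$, and let $G=(\leftarrow,w)_\sigma\cap(\leftarrow,y)_\sigma\ni x$. The open set $(y,\rightarrow)_\sigma$ misses $G$, so $\overline G\subset W\cup\{y\}$. The open set $(w,\rightarrow)_\sigma$ contains $y$ and misses $G$, so $y\notin\overline G$.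

If there is no such $w$, then $(x,\rightarrow)_\sigma$ misses $W$ and contains $y$. Hence $X\setminus W=\{y\}\cup(y,\rightarrow)_\sigma=(x,\rightarrow)_\sigma\cup(y,\rightarrow)_\sigma$ is open, and $G=W$ is clopen.
\end{proof}

\begin{lemma}\label{lem:basic}
Let $X$ be a space.
\begin{enumerate}
\item[(i)] If $\sigma$ is a continuous weak selection for $X$, then $\mathcal T_\sigma$ is coarser than the topology of $X$.
\item[(ii)] A properly continuous weak selection is continuous, and the restriction of a continuous weak selection to a subspace is continuous.
\item[(iii)] If $<$ is a linear order on $X$ whose open rays are open in $X$, then $\sigma=\min$ is properly continuous. In particular, for $p<q$ there are open sets $U\ni p$ and $V\ni q$ with $U<V$.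
\item[(iv)] A subspace of a weakly orderable space is weakly orderable.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) If $y<_\sigma x$, take open $U\ni y$ and $V\ni x$ with $U<_\sigma V$; then $U\subset(\leftarrow,x)_\sigma$. The same argument applies to right rays.

(ii) The condition of Lemma~\ref{lem:criterion} persists when the topology is refined, and when $U$ and $V$ are intersected with a subspace.

(iii) Here $\mathcal T_\sigma$ is the open interval topology. Let $p<q$. If $p<r<q$ for some $r$, put $U=(\leftarrow,r)$ and $V=(r,\rightarrow)$; then $U<V$ by transitivity. Otherwise put $U=(\leftarrow,q)$ and $V=(p,\rightarrow)$; for $u\in U$ and $v\in V$ we have $u\le p<q\le v$.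

(iv) Restrict the order. An open ray of the restricted order is the trace of an open ray of the original order.
\end{proof}

The proof of (iii) uses transitivity, and without it a weak selection need not be continuous for its own topology.

\begin{example}\label{ex:notproper}
Start from the linear order $a_0<a_1<\dots<p<b_0<b_1<\dots<q$ and reverse the pairs $\{a_n,b_n\}$, so that $b_n<_\sigma a_n$ for all $n$, while all other pairs keep their order. Each ray of $\sigma$ differs from the corresponding ray of the linear order in at most one point, which is neither $p$ nor $q$. Hence a ray that contains $p$ contains almost all $a_n$, and a ray that contains $q$ contains almost all $b_n$. So $a_n\to p$ and $b_n\to q$ in $\mathcal T_\sigma$. Since $p<_\sigma q$ and $b_n<_\sigma a_n$, the selection $\sigma$ is not continuous for $\mathcal T_\sigma$. On the discrete space with these points, $\sigma$ is continuous but not properly continuous.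
\end{example}

\section{Countable spaces}\label{sec:countable}

\begin{theorem}\label{thm:countable}
If $X$ is a countable space with a weak selection $\sigma$ such that $\mathcal T_\sigma$ is coarser than the topology of $X$ (in particular, if $\sigma$ is continuous or properly continuous), then $X$ is weakly orderable.
\end{theorem}

\begin{proof}
The parenthetical cases are covered by Lemma~\ref{lem:basic}(i) and the definition. There are countably many rays, so $\mathcal T_\sigma$ is second countable. By Lemma~\ref{lem:regular} and the Urysohn metrization theorem (a second countable regular $T_1$ space is metrizable), $\mathcal T_\sigma$ is induced by a metric $d$. This metric takes only countably many values. So for distinct $x,y$ there is $r\in(0,d(x,y))$ that is not a value of $d$, and the ball of radius $r$ about $x$ is $\mathcal T_\sigma$-clopen, contains $x$ and misses $y$. Let $C_0,C_1,\dots$ list these balls, one for each pair, with repetitions if necessary. The function $f=\sum_n 2\cdot3^{-n-1}\chi_{C_n}$ is a $\mathcal T_\sigma$-continuous injection of $X$ into the Cantor set in $\mathbb R$. Put $x<y$ if $f(x)<f(y)$. The open rays of this order are preimages under $f$ of open rays of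 $\mathbb R$, so they belong to $\mathcal T_\sigma$ and are open in $X$.
\end{proof}

A counterexample to the question is therefore uncountable. Note that the order in this proof is not built from the relation $<_\sigma$; only the topology $\mathcal T_\sigma$ is used.

\section{Adding isolated points}\label{sec:isolated}

Let $\sigma$ be a continuous weak selection for $X$. In general $\mathcal T_\sigma$ has too few open sets, and we want to create more rays. To make a set $B\subset X$ the trace of a ray, add an isolated point $d$ above the points of $B$ and below the points of $X\setminus B$. This keeps the selection continuous exactly when $B$ is clopen: if, say, $x\in\overline B\setminus B$, then $d$ lies below $x$ and above points arbitrarily close to $x$. This is where zero-dimensionality is used.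

Two problems remain: the new points must be isolated in the new selection topology, and $X$ must be open in it. The cyclic triple solves both. Suppose that $c_0<_\sigma c_1<_\sigma c_2<_\sigma c_0$ and that every other point lies either below all three points $c_i$ or above all three. Then, with indices modulo $3$,
\begin{equation}\label{eq:triple}
(c_{i-1},\rightarrow)_\sigma\cap(\leftarrow,c_{i+1})_\sigma=\{c_i\},
\end{equation}
because no outside point lies above $c_{i-1}$ and below $c_{i+1}$, and inside the triple $c_i$ is the only point above $c_{i-1}$ and the only point below $c_{i+1}$. So we add a triple in place of each point $d$, and one further triple directly above $X$.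

\begin{proof}[Proof of Theorem~\ref{thm:isolated}]
Let $\sigma$ be a continuous weak selection for $X$ and let $\mathcal B$ be any base of clopen sets. Put $I=\mathcal B\sqcup\{*\}$ and fix a linear order $\lhd$ on $I$ with least element $*$. Put $B_*=X$ and $B_\beta=\beta$ for $\beta\in\mathcal B$. Let $D=I\times\{0,1,2\}$ be discrete and $Y=X\sqcup D$. Define $\sigma'$ as follows.
\begin{itemize}
\item On pairs from $X$, let $\sigma'=\sigma$.
\item For $x\in X$, let $x<_{\sigma'}(\beta,i)$ if $x\in B_\beta$, and $(\beta,i)<_{\sigma'}x$ if $x\notin B_\beta$.
\item For $\beta\neq\gamma$ in $I$, let $(\beta,i)<_{\sigma'}(\gamma,j)$ if and only if $\beta\lhd\gamma$.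
\item For $\beta\in I$, let $(\beta,0)<_{\sigma'}(\beta,1)<_{\sigma'}(\beta,2)<_{\sigma'}(\beta,0)$.
\end{itemize}

We check the condition of Lemma~\ref{lem:criterion} in $Y$. For two points of $X$, the sets $U,V$ given by the continuity of $\sigma$ are open in $Y$. For $x\in X$ and $(\beta,i)\in D$, use $\{(\beta,i)\}$ and whichever of the open sets $B_\beta$, $X\setminus B_\beta$ contains $x$. For two points of $D$ use singletons. So $\sigma'$ is continuous, and $\mathcal T_{\sigma'}$ is coarser than the topology of $Y$ by Lemma~\ref{lem:basic}(i).

For the reverse inclusion, note that the singletons of $D$ and the members of $\mathcal B$ form a base for $Y$. The position of a point outside $\{\beta\}\times\{0,1,2\}$ relative to $(\beta,i)$ does not depend on $i$, so \eqref{eq:triple} gives $\{(\beta,i)\}\in\mathcal T_{\sigma'}$. Since $B_*=X$ and $*$ is the least element of $I$,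
\[
(\leftarrow,(*,1))_{\sigma'}=X\cup\{(*,0)\},\qquad(\leftarrow,(*,0))_{\sigma'}=X\cup\{(*,2)\},
\]
and the intersection of these two rays is $X$. Finally, $B=X\cap(\leftarrow,(B,0))_{\sigma'}\in\mathcal T_{\sigma'}$ for $B\in\mathcal B$.
\end{proof}

For zero-dimensional spaces, continuity and proper continuity thus differ only by a discrete summand.

\begin{corollary}\label{cor:equiv}
For a zero-dimensional space $X$ the following are equivalent.
\begin{enumerate}
\item[(i)] $X$ has a continuous weak selection.
\item[(ii)] $X$ is homeomorphic to a subspace of a space with a properly continuous weak selection.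
\item[(iii)] For some discrete space $D$, the topology of $X\sqcup D$ is the selection topology $\mathcal T_\sigma$ of a weak selection $\sigma$ that is continuous with respect to $\mathcal T_\sigma$.
\end{enumerate}
Moreover, for $D$ as in \textup{(iii)}, the space $X\sqcup D$ is weakly orderable only if $X$ is.
\end{corollary}

\begin{proof}
The implication (i)$\Rightarrow$(iii) is Theorem~\ref{thm:isolated}. In (iii) the selection $\sigma$ is properly continuous and $X$ is a subspace of $X\sqcup D$, which gives (ii). The implication (ii)$\Rightarrow$(i) is Lemma~\ref{lem:basic}(ii), and the last assertion is Lemma~\ref{lem:basic}(iv).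
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main} from Theorems~\ref{thm:isolated} and~\ref{thm:psi}]
Let $X_0$ be as in Theorem~\ref{thm:psi}. Each point of $X_0$ has a countable local base of clopen sets, so $X_0$ has a base $\mathcal B$ of clopen sets with $|\mathcal B|\le\mathfrak c$. The proof of Theorem~\ref{thm:isolated} with this base gives $Y=X_0\sqcup D$ with $|D|\le\mathfrak c$ and the required weak selection. Then $|Y|=\mathfrak c$, and $Y$ is zero-dimensional, locally compact and first countable because both summands are. By Lemma~\ref{lem:basic}(iv), $Y$ is not weakly orderable.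
\end{proof}

\section{Obstructions to extending a linear order}\label{sec:plan}

The rest of the paper proves Theorem~\ref{thm:psi}. The space $X_0$ consists of a countable set $N$ of isolated points and of limits added to certain sequences in $N$. There are at most $\mathfrak c$ linear orders on $N$. To each of them we assign two sequences, whose limits make it impossible to extend that order to $X_0$ with open rays. Let $\omega=\{0,1,2,\dots\}$; ``for all large $l$'' means for all but finitely many $l\in\omega$.

\begin{definition}\label{def:obstruction}
Let $<$ be a linear order on a set $N$. An \emph{obstruction} for $<$ consists of a sequence $(u_k)_{k\in\omega}$ in $N$ and disjoint infinite sets $a^0,a^1\subset\omega$ such that one of the following holds.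
\begin{enumerate}
\item[(O)] There is $r\in N$ with $u_k<r$ for infinitely many $k\in a^0$ and $r<u_k$ for infinitely many $k\in a^0$.
\item[(M$^+$)] For every $k\in a^0\cup a^1$ we have $u_k<u_l$ for all large $l$.
\item[(M$^-$)] For every $k\in a^0\cup a^1$ we have $u_l<u_k$ for all large $l$.
\end{enumerate}
\end{definition}

In case (O) the subsequence along $a^0$ oscillates about $r$ and cannot converge to a point other than $r$. In the cases (M$^\pm$) the two subsequences move in the same direction and overtake each other again and again, so they cannot have different limits.

\begin{lemma}\label{lem:obstruction}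
Let $X$ be a space, $N\subset X$, and let $(u_k),a^0,a^1$ be an obstruction for a linear order $L$ on $N$. Suppose that $(u_k)_{k\in a^0}$ and $(u_k)_{k\in a^1}$ converge to distinct points $p^0,p^1\in X\setminus N$. Then $L$ is not the restriction of a linear order on $X$ whose open rays are open.
\end{lemma}

\begin{proof}
Let $<$ be such an order. In case (O), since $p^0\neq r$, one of the two open rays at $r$ contains $p^0$ and hence $u_k$ for almost all $k\in a^0$. The other ray is disjoint from it and contains $u_k$ for infinitely many $k\in a^0$, a contradiction. In the remaining cases let $\{c,d\}=\{0,1\}$ with $p^c<p^d$, and take open sets $U\ni p^c$ and $V\ni p^d$ with $U<V$ by Lemma~\ref{lem:basic}(iii). In case (M$^+$) pick $k\in a^d$ with $u_k\in V$; for a large $l\in a^c$ we have $u_l\in U$ and $u_k<u_l$. In case (M$^-$) pick $k\in a^c$ with $u_k\in U$; for a large $l\in a^d$ we have $u_l\in V$ and $u_l<u_k$. Both contradict $U<V$.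
\end{proof}

Obstructions are easy to find. An infinite linear order contains a strictly monotone sequence (a decreasing one if it is not a well-order, and otherwise its first $\omega$ elements), and we may let $a^0$ and $a^1$ be the even and the odd numbers. The difficulty is that a single weak selection $\sigma$, fixed on $N$ before any order is considered, has to extend continuously to all the new limits. By Lemma~\ref{lem:criterion} this requires that each point of $N$ be eventually on one $\sigma$-side of each convergent sequence, and that of any two sequences with different limits a tail of one be $\sigma$-below a tail of the other. So for every linear order $L$ we need two sequences that $L$ interleaves and $\sigma$ separates.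

To have enough room, we take a $\sigma$ that realizes every possible behavior along some sequence. For $m\in\omega$ let $T_m$ be the finite set of all functions $t:\{(i,j):0\le i<j\le m\}\to\{0,1\}$, and let $T=\bigcup_mT_m$. An element $t\in T_m$ codes a tournament on $\{0,\dots,m\}$, in which $i$ is below $j$ if $t(i,j)=1$. We call it a \emph{node} of \emph{length} $|t|=m$, and for $k\le m$ we let $t{\upharpoonright}k\in T_k$ be its restriction. The set $T_0$ consists of the empty function $\emptyset$, the \emph{root}. A \emph{branch} is a function $x:\{(i,j):i<j<\omega\}\to\{0,1\}$; it determines the nodes $x{\upharpoonright}k\in T_k$. For nodes $s=t{\upharpoonright}k$ with $k<|t|$ declare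
\begin{equation}\label{eq:rho}
s<_\rho t\ \text{ if }\ t(k,|t|)=1,\qquad t<_\rho s\ \text{ if }\ t(k,|t|)=0 .
\end{equation}
Thus each node records its own position relative to its predecessors, and the nodes along a branch $x$ form a copy of the tournament coded by $x$. By choosing the branch we prescribe $<_\rho$ on the sequence $(x{\upharpoonright}k)_{k\in\omega}$ at will.

Now let $<$ be a linear order on $T$. We want a branch on which the nodes with lengths in $a^1$ are $\rho$-below those with lengths in $a^0$. So $x(k,l)$ should eventually equal $1$ for $k\in a^1$ and $0$ for $k\in a^0$. The danger is that $<$ imitates $<_\rho$: then the nodes from $a^1$ lie below the tail of the branch, those from $a^0$ lie above it, and both (M$^+$) and (M$^-$) fail. The following example shows why a linear order cannot imitate $<_\rho$ everywhere.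

\begin{example}\label{ex:flip}
Suppose that $<$ imitates $<_\rho$ at the root: for $v\ne\emptyset$ we have $\emptyset<v$ if and only if $v(0,|v|)=1$. Let $s\in T_1$ be the node with $s(0,1)=1$, so $\emptyset<s$. Every proper extension $v$ of $s$ with $v(0,|v|)=0$ satisfies $v<\emptyset<s$. Hence on every branch $x$ through $s$ with $x(0,l)=0$ for $l\ge2$, the node $s$ lies above all later nodes, \emph{whatever the values $x(1,l)$ are}. We are free to put $1$ into $a^0$ or into $a^1$ without changing the position of $s$ relative to the tail. The underlying fact is that the node $v\in T_2$ with $v(0,1)=v(1,2)=1$ and $v(0,2)=0$ gives a cyclic triple $\emptyset<_\rho s<_\rho v<_\rho\emptyset$, which no linear order reproduces. Note that the value $x(0,l)$ was $1$ for $l=1$ and became $0$ afterwards: the commitment to the eventual value had to be delayed.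
\end{example}

\section{Obstructions along branches}\label{sec:lemma}

\begin{proposition}\label{prop:branch}
Let $<$ be a linear order on $T$. There are a branch $x$ and disjoint infinite sets $a^0,a^1\subset\omega$ such that
\begin{enumerate}
\item[(a)] for each $i\in\omega$, the value $x(i,l)$ is constant for all large $l$;
\item[(b)] if $c\in\{0,1\}$, $k\in a^c$, $l\in a^{1-c}$ and $k<l$, then $x(k,l)=c$;
\item[(c)] $(x{\upharpoonright}k)_{k\in\omega},a^0,a^1$ is an obstruction for $<$.
\end{enumerate}
\end{proposition}

In terms of \eqref{eq:rho}, condition (a) says that every node of the branch is eventually on one $\rho$-side of the later nodes, and (b) says that $x{\upharpoonright}i<_\rho x{\upharpoonright}j$ for all $i\in a^1$ and $j\in a^0$.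

\subsection*{Conditions}
The branch is built from finite approximations. Because of (a), an approximation consists of a node and of promises about the eventual values $x(i,l)$; because of Example~\ref{ex:flip}, promises may be postponed.

A \emph{condition} is a pair $P=(t,e)$, where $t\in T$ and $e$ is a function from a subset of $\{0,\dots,|t|\}$ to $\{0,1\}$. It is \emph{total} if $\operatorname{dom}e=\{0,\dots,|t|\}$. The \emph{cone} $C(P)=C(t,e)$ is the set of proper extensions of $t$ that keep the promises, that is, of all $v\in T$ with $|v|>|t|$, $v{\upharpoonright}|t|=t$ and
\[
v(i,j)=e(i)\qquad\text{for all } i\in\operatorname{dom}e \text{ and } |t|<j\le|v|.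
\]
The function $e$ is not required to agree with the values of $t$ itself. The cone contains nodes of every length greater than $|t|$, and if $v\in C(t,e)$ and $|t|<l\le|v|$, then $v{\upharpoonright}l\in C(t,e)$.

We say that $(t',e')$ \emph{refines} $(t,e)$, and write $(t',e')\preceq(t,e)$, if $e\subset e'$ and either $t'=t$ or $t'\in C(t,e)$. In particular, every condition has a total refinement with the same node. We have
\begin{equation}\label{eq:cones}
(t',e')\preceq(t,e)\implies C(t',e')\subset C(t,e).
\end{equation}
Indeed, let $v\in C(t',e')$, $i\in\operatorname{dom}e$ and $|t|<j\le|v|$. If $j\le|t'|$, then $t'\in C(t,e)$ and $v(i,j)=t'(i,j)=e(i)$. If $j>|t'|$, then $v(i,j)=e'(i)=e(i)$. It follows from \eqref{eq:cones} that $\preceq$ is transitive.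

The next lemma takes care of (a) and (b) for any decreasing sequence of total conditions.

\begin{lemma}\label{lem:fusion}
Let $P_j=(t_j,e_j)$, $j\in\omega$, be total conditions with $P_{j+1}\preceq P_j$. Let $k_j$ be integers with $|t_j|<k_j\le|t_{j+1}|$, and put $c_j=e_{j+1}(k_j)$. Then $x=\bigcup_jt_j$ is a branch that satisfies \textup{(a)}, and $x{\upharpoonright}l\in C(P_j)$ whenever $l>|t_j|$. If $a^c\subset\{k_j:c_j=c\}$ for $c=0,1$, then $a^0$ and $a^1$ are disjoint and \textup{(b)} holds.
\end{lemma}

\begin{proof}
The nodes $t_j$ extend one another and their lengths increase strictly, so $x$ is a branch. Given $l>|t_j|$, take $j'>j$ with $|t_{j'}|\ge l$. Then $P_{j'}\preceq P_j$ and $t_{j'}\ne t_j$, so $t_{j'}\in C(P_j)$ and $x{\upharpoonright}l=t_{j'}{\upharpoonright}l\in C(P_j)$. Since $P_j$ is total, $x(i,l)=e_j(i)$ whenever $i\le|t_j|<l$, which gives (a). For $i<j$ we have $k_i\le|t_{i+1}|\le|t_j|<k_j$. Thus the $k_j$ are distinct, so $a^0\cap a^1=\emptyset$, and $x(k_i,k_j)=e_{i+1}(k_i)=c_i$, which gives (b).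
\end{proof}

\subsection*{Deciding the position of a node}
Fix a linear order $<$ on $T$. A condition $P$ \emph{decides} a node $r$ \emph{with sign $+$} if $r<v$ for all $v\in C(P)$, and \emph{with sign $-$} if $v<r$ for all $v\in C(P)$. The sign is unique because $C(P)\ne\emptyset$, and by \eqref{eq:cones} every refinement of $P$ decides $r$ with the same sign. If some node can be kept undecided forever, we shall make the branch oscillate about it. Otherwise the following holds:
\begin{equation}\label{eq:dense}
\text{for every condition $P$ and every node $r$, some $Q\preceq P$ decides $r$.}
\end{equation}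
Under \eqref{eq:dense} we can give each chosen node a sign, and infinitely many nodes receive the same sign. For (M$^+$) or (M$^-$) we need both promises $0$ and $1$ to occur infinitely often among these nodes, so the promise made at a node must be independent of its sign. This is the general form of Example~\ref{ex:flip}.

\begin{lemma}\label{lem:free}
Assume \eqref{eq:dense}. For every condition $(t,e)$ there are a node $s\in C(t,e)$, a sign $\varepsilon$, and conditions $Q^c=(t^c,f^c)\preceq(s,e)$ for $c=0,1$ such that $f^c(|s|)=c$ and $Q^c$ decides $s$ with sign $\varepsilon$.
\end{lemma}

\begin{proof}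
Pick $s_0\in C(t,e)$ and let $k_0=|s_0|$; then $k_0>|t|$, so $k_0\notin\operatorname{dom}e$. For $c\in\{0,1\}$ let $R_c$ be the set of signs $\varepsilon$ such that some $(t',f)\preceq(s_0,e)$ with $f(k_0)=c$ decides $s_0$ with sign $\varepsilon$. Applying \eqref{eq:dense} to the condition $(s_0,e\cup\{(k_0,c)\})$ and the node $s_0$, we see that $R_c\neq\emptyset$. If $R_0\cap R_1\ne\emptyset$, then $s=s_0$ works.

Otherwise the promise at $k_0$ determines the sign: one of $R_0,R_1$ is $\{+\}$ and the other, say $R_b$, is $\{-\}$. We first move up and then promise to move down. Take $Q\preceq(s_0,e)$ that decides $s_0$ with sign $+$, and let $s_1\in C(Q)$ and $k_1=|s_1|>k_0$. Then $s_0<s_1$, and $s_1\in C(s_0,e)\subset C(t,e)$ by \eqref{eq:cones}. We now discard the promises of $Q$ that are not in $e$. For $c=0,1$,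
\[
P^c=\bigl(s_1,\ e\cup\{(k_0,b),(k_1,c)\}\bigr)\preceq(s_1,e)\preceq(s_0,e).
\]
By \eqref{eq:dense} some $Q^c=(t^c,f^c)\preceq P^c$ decides $s_0$. Since $Q^c\preceq(s_0,e)$ and $f^c(k_0)=b$, the sign belongs to $R_b=\{-\}$. So every $v\in C(Q^c)$ satisfies $v<s_0<s_1$, and $Q^c$ decides $s_1$ with sign $-$. Since $Q^c\preceq(s_1,e)$ and $f^c(k_1)=c$, the lemma holds with $s=s_1$ and $\varepsilon=-$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:branch}]
\emph{Case 1: \eqref{eq:dense} fails.} Fix a condition $P$ and a node $r$ such that no refinement of $P$ decides $r$. Choose a total $P_0=(t_0,e_0)\preceq P$ with $|t_0|\ge|r|$. Suppose that a total $P_j=(t_j,e_j)\preceq P_0$ is given. The members of $C(P_j)$ are longer than $r$, hence different from $r$, and $P_j$ decides $r$ with neither sign. So $C(P_j)$ has members below $r$ and members above $r$. Choose $t_{j+1}\in C(P_j)$ with $t_{j+1}<r$ if $j\equiv1\pmod3$ and $r<t_{j+1}$ otherwise. Put $k_j=|t_{j+1}|$, and let $c_j=1$ if $j\equiv0\pmod 3$ and $c_j=0$ otherwise. Let $e_{j+1}\supset e_j$ have domain $\{0,\dots,k_j\}$ and $e_{j+1}(k_j)=c_j$; this is possible because $k_j\notin\operatorname{dom}e_j$. Then $P_{j+1}=(t_{j+1},e_{j+1})\preceq P_j$.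

Let $x=\bigcup_jt_j$ and $a^c=\{k_j:c_j=c\}$. Both sets are infinite, and Lemma~\ref{lem:fusion} gives (a) and (b). We have $x{\upharpoonright}k_j=t_{j+1}$, which is below $r$ for $j\equiv1$ and above $r$ for $j\equiv2\pmod3$, and all these $k_j$ lie in $a^0$. So (O) holds.

\emph{Case 2: \eqref{eq:dense} holds.} Let $P_0$ be any total condition. Given a total $P_j=(t_j,e_j)$, Lemma~\ref{lem:free} provides $s_j\in C(P_j)$, a sign $\varepsilon_j$ and conditions $Q^0,Q^1\preceq(s_j,e_j)$. Let $c_j\in\{0,1\}$ be the parity of the number of $i<j$ with $\varepsilon_i=\varepsilon_j$, and let $P_{j+1}=(t_{j+1},e_{j+1})$ be a total refinement of $Q^{c_j}$ with the same node. Then $P_{j+1}\preceq(s_j,e_j)\preceq P_j$. With $k_j=|s_j|$ we have $|t_j|<k_j\le|t_{j+1}|$ and $e_{j+1}(k_j)=c_j$, and $P_{j+1}$ decides $s_j$ with sign $\varepsilon_j$.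

Let $x=\bigcup_jt_j$; then $x{\upharpoonright}k_j=s_j$. By Lemma~\ref{lem:fusion}, $x{\upharpoonright}l\in C(P_{j+1})$ for $l>|t_{j+1}|$. For these $l$ we have $x{\upharpoonright}k_j<x{\upharpoonright}l$ if $\varepsilon_j=+$, and $x{\upharpoonright}l<x{\upharpoonright}k_j$ if $\varepsilon_j=-$. Let $\varepsilon$ be a sign for which $J=\{j:\varepsilon_j=\varepsilon\}$ is infinite. Along $J$ the values $c_j$ alternate, so the sets $a^c=\{k_j:j\in J,\ c_j=c\}$ are infinite. Lemma~\ref{lem:fusion} gives (a) and (b), and (M$^\varepsilon$) holds.
\end{proof}

\begin{remark}\label{rem:transitivity}
Transitivity of $<$ was used once, in the step $v<s_0<s_1$ of Lemma~\ref{lem:free}, and the proposition fails for tournaments. Extend \eqref{eq:rho} to a tournament $<_\rho$ on $T$ by comparing two nodes, neither of which extends the other, through their restrictions to the first level at which they differ, using a fixed linear order on each level. Let $x,a^0,a^1$ satisfy (a) and (b), and read Definition~\ref{def:obstruction} with $<_\rho$. Then (O) fails, because the position of $x{\upharpoonright}l$ relative to $r$ is eventually constant: by (a) if $r$ lies on the branch, and from the first level of difference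 on if it does not. By (b), $x{\upharpoonright}l<_\rho x{\upharpoonright}k$ for $k\in a^0$ and all $l>k$ in $a^1$, so (M$^+$) fails; exchanging $a^0$ and $a^1$ shows that (M$^-$) fails.
\end{remark}

\section{The space $X_0$}\label{sec:space}

Proposition~\ref{prop:branch} may produce the same branch for different orders, and then nothing relates the corresponding sequences to one another. We avoid this by attaching a binary label to each node, so that different orders are handled on different branches. Sequences on different branches share only finitely many terms and can be compared at the level where the branches split.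

\subsection*{The points and the topology}
Let $N_m=T_m\times\{0,1\}^m$ and $N=\bigcup_mN_m$, a countable set. For $u=(t,w)\in N_m$ put $|u|=m$, and $u{\upharpoonright}k=(t{\upharpoonright}k,w{\upharpoonright}k)$ for $k\le m$, where $w{\upharpoonright}k$ is the initial segment of length $k$. A linear order on $N$ is a subset of $N\times N$, so there are at most $\mathfrak c$ of them. Fix a surjection $z\mapsto L_z$ from $2^\omega$, the set of infinite binary sequences, onto the set of linear orders on $N$.

For $z\in2^\omega$ the map $\iota_z(t)=(t,z{\upharpoonright}|t|)$ is an injection of $T$ into $N$. Pull $L_z$ back along $\iota_z$ to a linear order on $T$, and let $x_z,a^0_z,a^1_z$ be given by Proposition~\ref{prop:branch} for this order. Put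
\[
u^z_k=\iota_z(x_z{\upharpoonright}k)=(x_z{\upharpoonright}k,z{\upharpoonright}k)\in N_k,\qquad e_z(k)=\lim_{l\to\infty}x_z(k,l).
\]
The limit exists by (a). By (b), and since $a_z^{1-c}$ is infinite, $e_z(k)=c$ for $k\in a^c_z$. By (c), applying $\iota_z$ also to the node $r$ in case (O),
\begin{equation}\label{eq:kill}
(u^z_k)_{k\in\omega},\ a^0_z,\ a^1_z\quad\text{is an obstruction for } L_z .
\end{equation}

Let $X_0=N\cup\{p^c_z:z\in2^\omega,\ c\in\{0,1\}\}$, where the $p^c_z$ are distinct new points. For $n\in\omega$ put $U_n(u)=\{u\}$ for $u\in N$, and
\[
U_n(p^c_z)=\{p^c_z\}\cup\{u^z_k:k\in a^c_z,\ k\ge n\}.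
\]
The sets $U_n(\xi)$, $\xi\in X_0$, $n\in\omega$, form a base for a first countable topology in which $(u^z_k)_{k\in a^c_z}$ converges to $p^c_z$. For distinct $p,q\in X_0\setminus N$ the set $U_0(p)\cap U_0(q)$ is finite. Indeed, it is empty for $p^0_z$ and $p^1_z$, and if $u^z_k=u^y_l$ with $z\neq y$, then $k=l$ and $z{\upharpoonright}k=y{\upharpoonright}k$, which bounds $k$. Hence $U_m(q)\cap U_0(p)=\emptyset$ for large $m$. Also $u\notin U_m(q)$ for $u\in N$ and $m>|u|$. It follows that $X_0$ is Hausdorff and that every $U_n(\xi)$ is clopen. Each $U_n(\xi)$ is a point or a convergent sequence with its limit, hence compact. So $X_0$ is zero-dimensional and locally compact, the countable set $N$ is dense, and $|X_0|=\mathfrak c$.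

\subsection*{The weak selection}
Put $|p^c_z|=\infty$ and $p^c_z{\upharpoonright}k=u^z_k$ for $k\in\omega$; note that $u^z_l{\upharpoonright}k=u^z_k$ for $k\le l$. Two points $\xi,\eta\in X_0$ \emph{split} if $\xi{\upharpoonright}k\neq\eta{\upharpoonright}k$ for some integer $k\le\min(|\xi|,|\eta|)$, and then $\delta(\xi,\eta)$ denotes the least such $k$. A pair of distinct points that does not split has one of three forms: $\{v{\upharpoonright}k,v\}$ with $v\in N$ and $k<|v|$; or $\{u^z_k,p^c_z\}$; or $\{p^0_z,p^1_z\}$, since $u^z_k=u^y_k$ for all $k$ forces $z=y$. Fix a linear order $\sqsubset$ on each finite set $N_k$ and define $<_\sigma$ by the following rules, with the opposite relation holding whenever the stated condition fails.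
\begin{enumerate}
\item[(S1)] If $\xi,\eta$ split and $\delta=\delta(\xi,\eta)$, then $\xi<_\sigma\eta$ if and only if $\xi{\upharpoonright}\delta\sqsubset\eta{\upharpoonright}\delta$.
\item[(S2)] If $v=(t,w)\in N$ and $k<|v|$, then $v{\upharpoonright}k<_\sigma v$ if and only if $t(k,|v|)=1$.
\item[(S3)] $u^z_k<_\sigma p^c_z$ if and only if $e_z(k)=1$.
\item[(S4)] $p^1_z<_\sigma p^0_z$.
\end{enumerate}
Rule (S2) is \eqref{eq:rho}, and it gives $u^z_k<_\sigma u^z_l$ if and only if $x_z(k,l)=1$, for $k<l$. Rules (S3) and (S4) are the limits of this relation.

We check the condition of Lemma~\ref{lem:criterion} for each type of pair.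

(S1) Let $\delta=\delta(\xi,\eta)$. Every $\xi'\in U_\delta(\xi)$ has $|\xi'|\ge\delta$ and $\xi'{\upharpoonright}k=\xi{\upharpoonright}k$ for $k\le\delta$, and the same holds for $\eta'\in U_\delta(\eta)$ and $\eta$. So $\xi'$ and $\eta'$ split at level $\delta$ and are compared as $\xi$ and $\eta$ are.

(S2) Both points are isolated.

(S3) By (a) there is $n>k$ with $x_z(k,l)=e_z(k)$ for $l\ge n$. Then all points of $U_n(p^c_z)$ are on the same side of the isolated point $u^z_k$. This uses (a) for every level $k$, not only for $k\in a^0_z\cup a^1_z$, and is the reason for working with total conditions.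

(S4) We claim that $U_0(p^1_z)<_\sigma U_0(p^0_z)$. Let $i\in a^1_z$ and $j\in a^0_z$. If $i<j$, then $x_z(i,j)=1$ by (b), and if $j<i$, then $x_z(j,i)=0$ by (b); in both cases $u^z_i<_\sigma u^z_j$. Further, $u^z_i<_\sigma p^0_z$ because $e_z(i)=1$, and $p^1_z<_\sigma u^z_j$ because $e_z(j)=0$. The remaining pair is $p^1_z<_\sigma p^0_z$.

Hence $\sigma$ is continuous.

\subsection*{No coarser orderable topology}
Suppose that $<$ is a linear order on $X_0$ whose open rays are open. Its restriction to $N$ is $L_z$ for some $z\in2^\omega$. The sequences $(u^z_k)_{k\in a^0_z}$ and $(u^z_k)_{k\in a^1_z}$ converge to the distinct points $p^0_z,p^1_z\in X_0\setminus N$, so \eqref{eq:kill} contradicts Lemma~\ref{lem:obstruction}. Thus $X_0$ is not weakly orderable. This completes the proof of Theorem~\ref{thm:psi}, and with it the proof of Theorem~\ref{thm:main}.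

\begin{remark}
The space $Y=X_0\sqcup D$ obtained in this way is not separable. A basic set $B$ with $p\in B\subset U_0(p)$ contains no point of $X_0\setminus N$ other than $p$, so every base of $X_0$ has at least $\mathfrak c$ members, and the open discrete set $D$ has cardinality $\mathfrak c$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{Gutev}
Valentin Gutev, \emph{Coarser Compact Topologies}, arXiv:1805.10947 (2018).

\bibitem{HM}
Hru\v{s}\'ak and Mart\'{\i}nez-Ruiz, \emph{Selections and weak orderability}, Fund. Math. 203 (2009).

\end{thebibliography}
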